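# Uniformly closed sublattices and kernels of order bounded operators

## 1. Vector lattices, uniform convergence and order bounded operators

All vector lattices are real, $\mathbb N=\{1,2,\dots\}$, and spaces of functions carry the pointwise order. We write $\mathbb R^A$ for the vector lattice of all real functions on a set $A$, and $Z_+=\{z\in Z: z\ge 0\}$. For $e\in Z_+$, $[-e,e]=\{z:|z|\le e\}$.

**Definition 1 (Archimedean).** A vector lattice $Z$ is Archimedean if $y\in Z$, $u\in Z_+$ and $y\le\varepsilon u$ for every $\varepsilon>0$ together imply $y\le 0$. (It is enough to have $y\le\frac1n u$ for all $n\in\mathbb N$.)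

For example, $\mathbb R^A$ is Archimedean, because the condition can be read off at each point. The plane $\mathbb R^2$ with the lexicographic order is not: $(0,1)\le\varepsilon(1,0)$ for all $\varepsilon>0$, yet $(0,1)>0$. From now on every vector lattice, whether a domain or a target of operators, is Archimedean.

**Definition 2 (sublattice, ideal).** A sublattice of $Z$ is a linear subspace closed under $\vee$ and $\wedge$. An ideal of $Z$ is a linear subspace $I$ such that $|z|\le|y|$ and $y\in I$ imply $z\in I$.

For example, let $c_{00}\subset c_0\subset c\subset\ell^\infty$ be the finitely supported, null, convergent and bounded real sequences. All are sublattices of $\ell^\infty$. The first two are ideals of $\ell^\infty$, while $c$ is not, since it contains the constant $1$ but not $((-1)^i)_i$.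

**Definition 3 (Dedekind complete).** $Z$ is Dedekind complete if every nonempty subset that is bounded above has a supremum.

For example, $\mathbb R^A$ is Dedekind complete: take pointwise suprema. So is every ideal $Z$ of $\mathbb R^A$: if $D\subseteq Z$ is nonempty and bounded above by $g\in Z$, its pointwise supremum $s$ satisfies $d\le s\le g$ for any $d\in D$, so $|s|\le|d|+|g|$ and $s\in Z$.

**Definition 4 (relatively uniform convergence).** A sequence $(z_n)$ in $Z$ converges relatively uniformly to $z\in Z$, written $z_n\xrightarrow{u}z$, if there is a regulator $e\in Z_+$ such that for every $\varepsilon>0$ there is $N$ with $|z_n-z|\le\varepsilon e$ for all $n\ge N$. It is relatively uniformly Cauchy if there is $e\in Z_+$ such that for every $\varepsilon>0$ there is $N$ with $|z_n-z_m|\le\varepsilon e$ for all $n,m\ge N$.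

The following example will come back. In $\mathbb R^{\mathbb N}$ let $t_m=\mathbf 1_{\{i>m\}}$. Where $t_m(i)\neq0$ we have $i>m$, so $t_m\le\frac1m e$ with $e(i)=i$, and therefore $t_m\xrightarrow{u}0$. In $\ell^\infty$ every regulator is at most a constant, so relatively uniform convergence is convergence in the supremum norm, and $(t_m)$ does not converge to $0$. Enlarging the lattice supplies larger regulators and makes more sequences converge.

**Definition 5 (uniformly complete).** $Z$ is uniformly complete if every relatively uniformly Cauchy sequence in $Z$ converges relatively uniformly to an element of $Z$.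

For example, every ideal $Z$ of $\mathbb R^A$ is uniformly complete. Indeed, suppose $|z_p-z_q|\le\varepsilon e$ for $p,q\ge N(\varepsilon)$, with $e\in Z_+$. Then $(z_p)$ is Cauchy at each point, so it has a pointwise limit $z$, and letting $q\to\infty$ gives $|z_p-z|\le\varepsilon e$ for $p\ge N(\varepsilon)$. In particular $|z|\le|z_{N(1)}|+e$, so $z\in Z$, and $z_p\xrightarrow{u}z$. The lattice of eventually constant sequences is not uniformly complete: the sequences $(1,\frac12,\dots,\frac1n,0,0,\dots)$ are Cauchy with regulator $1$, but their pointwise limit $(\frac1i)_i$ is not eventually constant.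

**Definition 6 (uniformly closed).** A subset $X\subseteq Z$ is uniformly closed in $Z$ if $x_n\in X$ and $x_n\xrightarrow{u}z$ in $Z$ imply $z\in X$.

For example, $c$ and $c_0$ are uniformly closed in $\ell^\infty$. The lattice $c_0$ is not uniformly closed in $\mathbb R^{\mathbb N}$: with $t_m$ as above, $1-t_m\in c_{00}$ and $1-t_m\xrightarrow{u}1$. Being closed depends on the ambient lattice.

**Definition 7 (order bounded operator, kernel).** A linear operator $T\colon Z\to H$ is order bounded if it maps order bounded sets to order bounded sets. Its kernel is $\ker T=\{z\in Z:Tz=0\}$.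

Every order bounded set lies in some $[-e,e]$, so it suffices to find for each $e\in Z_+$ some $h\in H_+$ with $T[-e,e]\subseteq[-h,h]$. Positive operators satisfy this with $h=Te$, hence so do differences of positive operators. For example, $T\colon C[0,1]\to\mathbb R$, $Tf=f(0)-f(1)$, is order bounded; its kernel $\{f:f(0)=f(1)\}$ is a sublattice but not an ideal.

Kernels of order bounded operators are always uniformly closed. If $Tz_n=0$ and $|z_n-z|\le\varepsilon e$ for $n\ge N(\varepsilon)$, choose $h$ with $T[-e,e]\subseteq[-h,h]$; then $|Tz|=|T(z-z_n)|\le\varepsilon h$ for every $\varepsilon>0$, so $Tz=0$ because $H$ is Archimedean.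

The question, which comes from Eugene Bilokopytov and Vladimir G. Troitsky, "Relative uniform completion of a vector lattice", arXiv:2601.09015 (2026), asks for a converse: *is every uniformly closed sublattice of a uniformly complete vector lattice the kernel of an order bounded operator?* Precisely, let $Z$ be a uniformly complete Archimedean vector lattice and $X$ a sublattice of $Z$ that is uniformly closed in $Z$. Must there exist an Archimedean vector lattice $H$ and an order bounded $T\colon Z\to H$ with $\ker T=X$?

The answer is no. We will build a Dedekind complete $Z$ and a uniformly closed sublattice $X$, lattice isomorphic to $c$, that is not such a kernel (Theorem 1). We then describe the smallest kernel containing a given subspace (Theorem 2), and give conditions under which the answer is yes (Theorem 3).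

## 2. Closed ideals and closed subspaces of Banach lattices are kernels

**Ideals.** Let $X$ be a uniformly closed ideal of $Z$. The quotient $Z/X$ is a vector lattice and the quotient map is positive, with kernel $X$. So we only need $Z/X$ to be Archimedean. Let $z,w\in Z_+$ with $[z]\le\frac1n[w]$ for all $n$. Then $(z-\frac1nw)^+\in X$, and
$$\bigl|z-(z-\tfrac1nw)^+\bigr|=z\wedge\tfrac1nw\le\tfrac1nw .$$
So $(z-\frac1nw)^+\xrightarrow{u}z$ and $z\in X$, that is, $[z]=0$. (A general $y$ with $y\le\frac1n[w]$ is handled by passing to $y^+$.) Hence every uniformly closed ideal is a kernel. For instance, $\ell^\infty/c_0$ is Archimedean.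

**Banach lattices.** Let $Z$ be a Banach lattice and $X$ a uniformly closed linear subspace. First, $X$ is norm closed. Let $x_n\in X$ and $\|x_n-z\|\to0$. Pass to a subsequence with $\|x_{n_k}-z\|\le4^{-k}$ and put $e=\sum_k2^k|x_{n_k}-z|$, a norm convergent series. Then $|x_{n_k}-z|\le2^{-k}e$, so $x_{n_k}\xrightarrow{u}z$ and $z\in X$. Now let $X^\perp$ be the set of bounded functionals vanishing on $X$ and define
$$T\colon Z\to\mathbb R^{X^\perp},\qquad Tz=(\varphi(z))_{\varphi\in X^\perp}.$$
If $|z|\le e$, then $|\varphi(z)|\le\|\varphi\|\,\|e\|$ for each $\varphi$, so $T$ is order bounded. By the Hahn–Banach theorem, $\ker T=X$. In particular $c$ is a kernel in $\ell^\infty$.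

**Where these arguments stop.** The second needs a norm. The first needs an ideal. For a general sublattice one could try to order $Z/X$ by declaring a class positive if it contains a positive element. But take $X$ to be the constants in $C[0,1]$: every class contains a positive function, so every class would be both positive and negative. A more flexible method will be needed in Section 5. First we look at what any operator vanishing on $X$ must also annihilate.

## 3. Two-step approximation and the diagonal sequence

An order bounded operator that vanishes on $X$ vanishes at relatively uniform limits of $X$. It also vanishes at points that are reached in a weaker way.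

**Lemma 1.** Let $X$ be a linear subspace of $Z$, let $z\in Z$, and let $e_0,e_1,e_2,\dots\in Z_+$. Suppose that for all $n,m\ge1$ there are $x\in X$ and $v,w\in Z$ with
$$z-x=v+w,\qquad |v|\le\tfrac1m e_n,\qquad |w|\le\tfrac1n e_0. \tag{1}$$
Then $Tz=0$ for every order bounded operator $T\colon Z\to H$, with $H$ Archimedean, that vanishes on $X$.

*Proof.* For each $n\ge0$ choose $h_n\in H_+$ with $T[-e_n,e_n]\subseteq[-h_n,h_n]$. For all $n,m\ge1$, (1) gives
$$|Tz|=|T(z-x)|\le|Tv|+|Tw|\le\tfrac1mh_n+\tfrac1nh_0 .$$
Fix $n$. Then $|Tz|-\frac1nh_0\le\frac1mh_n$ for all $m$, so $|Tz|\le\frac1nh_0$ because $H$ is Archimedean. This holds for all $n$, so $Tz=0$ for the same reason. $\qquad\blacksquare$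

To answer the question with yes, one would have to show, in particular, that a point $z$ as in Lemma 1 belongs to $X$ when $X$ is uniformly closed. The natural attempt is a diagonal choice. Let $x_{n,m}$ be the element $x$ in (1), so that $|z-x_{n,m}|\le\frac1me_n+\frac1ne_0$, and choose $m=m(n)$ very large. If there are $e\in Z_+$ and $c_n>0$ with $e_n\le c_ne$ for all $n$, take $m(n)\ge nc_n$. Then
$$|z-x_{n,m(n)}|\le\tfrac1n(e+e_0),$$
so $z\in X$. Without a common $e$, the attempt breaks down here: the regulator $e_n$ changes with $n$, and no choice of $m(n)$ is guaranteed to bring the terms $\frac1{m(n)}e_n$ under one regulator.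

This tells us what to look for: a lattice with regulators $e_0\le e_1\le\cdots$ such that no single $e$ dominates a multiple of each, and a sublattice $X$ for which the change of regulator matters. Let us work with functions $g(k,i)$ on $\mathbb N\times\mathbb N$. We call $g(k,\cdot)$ the $k$th row, and let $X$ consist of functions with all rows equal to a sequence $f$. Let $z$ have all its rows equal to some $f\in\ell^\infty$, and approximate $z$ by cutting $f$ off after $i=m$. The error is the tail of $f$, repeated in every row. Two effects should make it small:

- on the first $n$ rows, $e_n$ grows like $i$, so the tail is at most a multiple of $\frac1me_n$, as in the example after Definition 4;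
- on the rows $k>n$, $e_0$ has size at least $n$, so any bounded function there is at most a multiple of $\frac1ne_0$.

For $X$ to be uniformly closed, each single regulator should be bounded in $i$ on some row. There it sees $f$ in the supremum norm. Both requirements are met by the next construction.

## 4. A lattice whose regulators grow row by row

For $n\ge0$ define $e_n\colon\mathbb N\times\mathbb N\to\mathbb R$ by
$$e_n(k,i)=\begin{cases}k\,i,&k\le n,\\ k,&k>n.\end{cases}$$
So $e_0(k,i)=k$, and for instance $e_2$ has rows $i$, $2i$, $3$, $4$, $5,\dots$. Clearly $e_0\le e_1\le e_2\le\cdots$. Let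
$$Z=\{g\in\mathbb R^{\mathbb N\times\mathbb N}:|g|\le Ce_n\text{ for some }C\ge0,\ n\ge0\}.$$
Since $(e_n)$ is increasing, $Z$ is closed under sums, and it is an ideal of $\mathbb R^{\mathbb N\times\mathbb N}$. By the examples after Definitions 1, 3 and 5 it is Archimedean, Dedekind complete and uniformly complete. No $e\in Z_+$ dominates a multiple of each $e_n$: if $e\le Ce_N$, then row $N+1$ of $e$ is bounded by $C(N+1)$, while row $N+1$ of $e_{N+1}$ is $(N+1)i$, which is unbounded.

For $f\in\ell^\infty$ put $x_f(k,i)=f(i)$. Then $|x_f|\le\|f\|_\infty e_0$, so $x_f\in Z$, and $f\mapsto x_f$ is an injective lattice homomorphism. For a norm closed sublattice $Y\subseteq\ell^\infty$ let $X_Y=\{x_f:f\in Y\}$. As the image of a sublattice under a lattice homomorphism, it is a sublattice of $Z$.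

**Theorem 1.** Let $Y$ be a norm closed sublattice of $\ell^\infty$ containing $c_{00}$.

1. $X_Y$ is uniformly closed in $Z$.
2. If $H$ is Archimedean and $T\colon Z\to H$ is order bounded with $T|_{X_Y}=0$, then $T|_{X_{\ell^\infty}}=0$.
3. $X_{\ell^\infty}$ is the kernel of an order bounded operator. So it is the smallest kernel containing $X_Y$, and $X_Y$ is a kernel if and only if $Y=\ell^\infty$.

In particular, $X_c$ and $X_{c_0}$ are uniformly closed sublattices of the Dedekind complete (hence uniformly complete) lattice $Z$ that are not kernels of order bounded operators into Archimedean vector lattices, and $X_c$ is lattice isomorphic to $c$. This answers the question negatively.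

**Step 1: $X_Y$ is uniformly closed.** The purpose is to show that one regulator always leaves a row on which convergence is uniform in $i$. Let $f_j\in Y$ and $x_{f_j}\xrightarrow{u}g$ in $Z$ with regulator $e$, and let $e\le Ce_n$. On the row $k=n+1$ we have $e(n+1,i)\le C(n+1)$ for all $i$. So for every $\varepsilon>0$ and all large $j$,
$$\sup_i|f_j(i)-g(n+1,i)|\le\varepsilon C(n+1).$$
Hence $f_j\to f:=g(n+1,\cdot)$ uniformly on $\mathbb N$. Uniform limits of bounded sequences are bounded, and $Y$ is norm closed, so $f\in Y$. It remains to identify the other rows of $g$. Relatively uniform convergence implies pointwise convergence, so $g(k,i)=\lim_jf_j(i)=f(i)$ for every $(k,i)$. Thus $g=x_f\in X_Y$.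

**Step 2: an operator vanishing on $X_Y$ vanishes on $X_{\ell^\infty}$.** The purpose is to verify the hypothesis of Lemma 1. Let $f\in\ell^\infty$; by scaling we may assume $\|f\|_\infty\le1$. Put $z=x_f$ and $f_m=f\mathbf 1_{\{1,\dots,m\}}\in c_{00}\subseteq Y$, so that $x_{f_m}\in X_Y$ and
$$|(z-x_{f_m})(k,i)|\le\mathbf 1_{\{i>m\}}.$$
Fix $n,m\ge1$ and write $z-x_{f_m}=v+w$ with
$$v=(z-x_{f_m})\mathbf 1_{\{k\le n\}},\qquad w=(z-x_{f_m})\mathbf 1_{\{k>n\}}.$$
Both lie in $Z$, since they are bounded in modulus by $|z-x_{f_m}|\in Z$.

- If $v(k,i)\ne0$, then $k\le n$ and $i>m$, so $e_n(k,i)=ki\ge m$. As $|v|\le1$, this gives $|v|\le\frac1me_n$.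
- If $w(k,i)\ne0$, then $k>n$, so $e_0(k,i)=k\ge n$. As $|w|\le1$, this gives $|w|\le\frac1ne_0$.

This is (1) with $x=x_{f_m}$. By Lemma 1, applied to the subspace $X_Y$, we get $Tx_f=0$ for every $T$ as in part 2.

**Step 3: $X_{\ell^\infty}$ is a kernel.** The purpose is to exhibit an operator that compares each row with the first. Define $S\colon Z\to\mathbb R^{\mathbb N\times\mathbb N}$ by
$$(Sg)(k,i)=g(k,i)-g(1,i).$$
It is the difference of two positive operators, hence order bounded. Clearly $Sx_f=0$ for $f\in\ell^\infty$. Conversely, let $Sg=0$. Then $g(k,i)=f(i)$ with $f=g(1,\cdot)$. If $|g|\le Ce_n$, the row $k=n+1$ shows $|f(i)|\le C(n+1)$ for all $i$, so $f\in\ell^\infty$ and $g=x_f$. Hence $\ker S=X_{\ell^\infty}$.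

**Step 4: which $X_Y$ are kernels.** The purpose is to draw the remaining conclusions. The kernel $X_{\ell^\infty}$ contains $X_Y$, and by Step 2 every kernel of an order bounded operator into an Archimedean lattice that contains $X_Y$ contains $X_{\ell^\infty}$. So $X_{\ell^\infty}$ is the smallest kernel containing $X_Y$. If $X_Y$ itself is a kernel, then $X_{\ell^\infty}\subseteq X_Y$, and injectivity of $f\mapsto x_f$ gives $\ell^\infty\subseteq Y$. Conversely, $X_{\ell^\infty}=\ker S$ is a kernel. Finally, $c$ and $c_0$ are norm closed sublattices of $\ell^\infty$ that contain $c_{00}$ and differ from $\ell^\infty$. $\qquad\blacksquare$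

**Remark (the factor $k$ is needed).** Suppose we drop the factor $k$ and use $e_n'(k,i)=i$ for $k\le n$ and $e_n'(k,i)=1$ for $k>n$. In the resulting lattice $Z'$, the sublattice $X_{c_0}$ is a kernel. Indeed, fix a free ultrafilter $\mathcal U$ on $\mathbb N$. If $|g|\le Ce_n'$, then $|g(k,i)|\le C$ for $k>n$, so $\Phi(g)(i)=\lim_{k\to\mathcal U}g(k,i)$ defines a positive operator $\Phi\colon Z'\to\ell^\infty$. Let $\pi\colon\ell^\infty\to\ell^\infty/c_0$ be the quotient map, whose target is Archimedean by Section 2. With $S$ given by the formula of Step 3, the operator $g\mapsto(Sg,\pi\Phi(g))$ is order bounded. If $Sg=0$ and $|g|\le Ce'_n$, then $g=x_f$ with $|f|\le C$ (look at row $n+1$), and then $\Phi(g)=f$. So the kernel is $X_{c_0}$.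

## 5. Pairs $(a,b)$ and the smallest kernel containing a subspace

We now describe the smallest kernel in general. Section 2 showed that ordering $Z/X$ directly is hopeless. But an order bounded operator into a Dedekind complete lattice is a difference $P-Q$ of two positive operators, and it vanishes on $X$ exactly when $P=Q$ on $X$. So we should record the inequalities that $P$ and $Q$ satisfy jointly. If $a\le x\le b$ with $x\in X$, then
$$Qa\le Qx=Px\le Pb\qquad\text{and}\qquad Pa\le Px=Qx\le Qb. \tag{2}$$
This suggests working with pairs $(a,b)\in Z\times Z$.

We use three textbook facts.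

- Every Archimedean vector lattice is a sublattice of a Dedekind complete one, its Dedekind completion.
- Riesz–Kantorovich theorem: an order bounded operator from a vector lattice into a Dedekind complete vector lattice is a difference of two positive operators.
- Let $V$ be a partially ordered vector space whose cone is generating, that is, $V=V_+-V_+$, and which is Archimedean in the sense that $nx\le y$ for all $n\in\mathbb N$ implies $x\le0$. Then $V$ embeds as an ordered subspace into a Dedekind complete vector lattice $H$, its Dedekind completion: there is an injective linear $\iota\colon V\to H$ with $v\ge0$ if and only if $\iota(v)\ge0$. See B. Z. Vulikh, *Introduction to the Theory of Partially Ordered Spaces*, and A. Kalauch and O. van Gaans, *Pre-Riesz Spaces*.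

**Definition 8 (uniformly closed wedge).** A wedge in $Z\times Z$ is a set $W$ with $W+W\subseteq W$ and $\lambda W\subseteq W$ for $\lambda\ge0$. It is uniformly closed if $(a,b)\in W$ whenever there is $e\in Z_+$ with $(a-\varepsilon e,\,b+\varepsilon e)\in W$ for all $\varepsilon>0$.

For example, $\{(a,b):a\le0\le b\}$ is a wedge. It is uniformly closed, since $a\le\varepsilon e$ and $-b\le\varepsilon e$ for all $\varepsilon>0$ imply $a\le0\le b$ by the Archimedean property.

Let $X\subseteq Z$ be a linear subspace of an Archimedean vector lattice $Z$. Put
$$W_0=\{(a,b):\exists x\in X,\ a\le x\le b\},\qquad W_\infty=\bigcap\{W:W\supseteq W_0\text{ a uniformly closed wedge}\}.$$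
$W_0$ is a wedge because $X$ is a subspace. The family in the intersection contains $Z\times Z$. An intersection of wedges is a wedge. If $(a-\varepsilon e,b+\varepsilon e)\in W_\infty$ for all $\varepsilon>0$, then this holds in each $W$ of the family, so $(a,b)$ is in each $W$. Thus $W_\infty$ is itself a uniformly closed wedge, the smallest one containing $W_0$. For $X=\{0\}$ the example above says $W_\infty=W_0=\{(a,b):a\le0\le b\}$.

**Theorem 2.** Let $Z$ be an Archimedean vector lattice and $X\subseteq Z$ a linear subspace. Then
$$\widehat X:=\{z:(z,z)\in W_\infty\}$$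
is the kernel of an order bounded operator from $Z$ into a Dedekind complete vector lattice, and every kernel of an order bounded operator into an Archimedean vector lattice that contains $X$ contains $\widehat X$. Hence $X$ is such a kernel if and only if $\widehat X=X$.

Before the proof, here is how Theorem 1 looks in this language. Let $X=X_Y$ and $z=x_f$ with $\|f\|_\infty\le1$. Step 2 above gives $|z-x_{f_m}|\le\frac1me_n+\frac1ne_0$, so for each $n$ and each $\delta>0$ (take $m\ge1/\delta$),
$$\bigl(z-\tfrac1ne_0-\delta e_n,\ z+\tfrac1ne_0+\delta e_n\bigr)\in W_0 .$$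
Letting $\delta\to0$, $(z-\frac1ne_0,z+\frac1ne_0)\in W_\infty$ for every $n$. Given $\varepsilon>0$, take $n\ge1/\varepsilon$ and add the pair $\bigl(-(\varepsilon-\tfrac1n)e_0,(\varepsilon-\tfrac1n)e_0\bigr)\in W_0$ to get $(z-\varepsilon e_0,z+\varepsilon e_0)\in W_\infty$. Hence $(z,z)\in W_\infty$. Two closure steps are used, with regulators in the first that depend on $n$.

*Proof of Theorem 2.*

**Step 1: every kernel containing $X$ contains $\widehat X$.** The purpose is to turn (2) into a uniformly closed wedge. Let $S\colon Z\to H$ be order bounded and vanish on $X$, with $H$ Archimedean. Replacing $H$ by its Dedekind completion changes neither the order boundedness nor the kernel, and then $S=P-Q$ with $P,Q\ge0$. Let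
$$W_S=\{(a,b):Qa\le Pb\text{ and }Pa\le Qb\}.$$
This is a wedge, being given by homogeneous linear inequalities. It is uniformly closed: if $Q(a-\varepsilon e)\le P(b+\varepsilon e)$ for all $\varepsilon>0$, then $Qa-Pb\le\varepsilon(Pe+Qe)$ for all $\varepsilon>0$, so $Qa\le Pb$ since $H$ is Archimedean; the second inequality follows in the same way with $P,Q$ interchanged. By (2), $W_0\subseteq W_S$. Hence $W_\infty\subseteq W_S$. If $z\in\widehat X$, then $(z,z)\in W_S$, so $Qz\le Pz\le Qz$, that is, $Sz=0$.

**Step 2: symmetry and monotonicity of $W_\infty$.** The purpose is to prepare two properties of $W_\infty$ that the construction of $T$ uses. First, let $\sigma(a,b)=(-b,-a)$, a linear bijection of $Z\times Z$ with $\sigma\circ\sigma=\mathrm{id}$. It preserves $W_0$, since $a\le x\le b$ gives $-b\le-x\le-a$ and $-x\in X$. If $W$ is a uniformly closed wedge, so is $\sigma(W)$: it is a wedge, and if $(a-\varepsilon e,b+\varepsilon e)\in\sigma(W)$ for all $\varepsilon>0$, then applying $\sigma$ gives $(-b-\varepsilon e,-a+\varepsilon e)\in W$ for all $\varepsilon>0$, so $(-b,-a)\in W$ and $(a,b)\in\sigma(W)$. So $\sigma$ permutes the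 family whose intersection is $W_\infty$, and $\sigma(W_\infty)=W_\infty$. In particular,
$$(z,z)\in W_\infty\iff(-z,-z)\in W_\infty. \tag{3}$$
Second, if $(a,b)\in W_\infty$, $a'\le a$ and $b'\ge b$, then $a'-a\le0\le b'-b$ with $0\in X$, so
$$(a',b')=(a,b)+(a'-a,b'-b)\in W_\infty+W_0\subseteq W_\infty. \tag{4}$$

**Step 3: the ordered space $V$.** The purpose is to turn $W_\infty$ into the positive cone of a space. Raising $b$ and lowering $a$ keeps a pair in $W_\infty$, so we change the sign of the first coordinate to get something increasing in both coordinates. Let
$$W'=\{(r,s):(-r,s)\in W_\infty\},\qquad L=W'\cap(-W'),\qquad V=(Z\times Z)/L .$$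
$W'$ is a wedge, so $L$ is a linear subspace. Order $V$ by the cone $W'/L$. Since $W'+L\subseteq W'$, we have $[(r,s)]\ge0$ if and only if $(r,s)\in W'$. The cone is proper: if $[(r,s)]\ge0$ and $-[(r,s)]\ge0$, then $(r,s)\in L$. If $r,s\ge0$, then $-r\le0\le s$, so $(-r,s)\in W_0$; hence
$$Z_+\times Z_+\subseteq W'. \tag{5}$$
The cone is generating, because $[(r,s)]=[(r^+,s^+)]-[(r^-,s^-)]$.

**Step 4: $V$ is Archimedean.** The purpose is to use the uniform closedness of $W_\infty$, so that the embedding theorem applies. Let $n[(r,s)]\le[(p,q)]$ for all $n\in\mathbb N$, and put $e=|p|+|q|$. By (5), $[(p,q)]\le[(e,e)]$. So $(e-nr,e-ns)\in W'$, and after dividing by $n$, $(\frac en-r,\frac en-s)\in W'$. By the definition of $W'$ this means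
$$\bigl(r-\tfrac1ne,\ -s+\tfrac1ne\bigr)\in W_\infty\qquad\text{for all }n.$$
Given $\varepsilon>0$, take $n\ge1/\varepsilon$; by (4), $(r-\varepsilon e,-s+\varepsilon e)\in W_\infty$. As $W_\infty$ is uniformly closed, $(r,-s)\in W_\infty$, that is, $(-r,-s)\in W'$. So $[(r,s)]\le0$.

**Step 5: the operator.** The purpose is to define $T$ and compute its kernel. By the embedding theorem, view $V$ as an ordered subspace of a Dedekind complete vector lattice $H$, and define $T\colon Z\to H$ by
$$Tz=[(z,-z)]=[(z,0)]-[(0,z)].$$
By (5), $z\mapsto[(z,0)]$ and $z\mapsto[(0,z)]$ are positive operators, so $T$ is order bounded. Now $Tz=0$ if and only if $(z,-z)\in L$, that is, $(z,-z)\in W'$ and $(-z,z)\in W'$. By the definition of $W'$ this says $(-z,-z)\in W_\infty$ and $(z,z)\in W_\infty$, which by (3) is equivalent to $z\in\widehat X$. So $\ker T=\widehat X$.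

**Step 6: the criterion.** The purpose is to deduce the last sentence of the theorem. For $x\in X$ we have $(x,x)\in W_0$, so $X\subseteq\widehat X$. If $X$ is the kernel of an order bounded operator into an Archimedean lattice, Step 1 gives $\widehat X\subseteq X$, so $\widehat X=X$. If $\widehat X=X$, then $X$ is the kernel of the operator from Step 5, with a Dedekind complete target. $\qquad\blacksquare$

## 6. One regulator for countably many

The diagonal argument of Section 3 worked when one $e$ dominated multiples of all the $e_n$. Theorem 2 turns this into a theorem. It also suggests a weaker condition, where part of the domination comes from $X$. In this section $(e_n)$ denotes an arbitrary sequence, except where the functions of Section 4 are mentioned.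

**Theorem 3.** Let $X$ be a uniformly closed subspace of an Archimedean vector lattice $Z$. Each of the following implies that $X$ is the kernel of an order bounded operator from $Z$ into a Dedekind complete vector lattice.

- (A) For every sequence $(e_n)$ in $Z_+$ there is $e\in Z_+$ such that every $e_n$ lies in the ideal generated by $e$. ($Z$ need not be uniformly complete, and $X$ need not be a sublattice.)
- (B) $Z$ is uniformly complete, $X$ is a sublattice, and for every sequence $(e_n)$ in $Z_+$ there is $e\in Z_+$ such that every $e_n$ lies in the ideal generated by $X\cup\{e\}$.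

Here are examples, each checked.

- Condition (A) holds in every Banach lattice: take $e=\sum_n2^{-n}(1+\|e_n\|)^{-1}e_n$.
- Condition (A) holds in $L^0(\mu)$ for $\sigma$-finite $\mu$. Choose a finite measure $\nu$ with the same null sets as $\mu$. Since $e_n<\infty$ almost everywhere, there is $c_n>0$ with $\nu\{e_n>c_n\}\le2^{-n}$. By the Borel–Cantelli lemma almost every point lies in only finitely many of these sets, so $e=\sup_ne_n/c_n$ is finite almost everywhere, and $e_n\le c_ne$.
- Condition (A) holds in every lattice with a strong unit: take $e$ to be the unit.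
- Condition (B) holds whenever $Z$ is uniformly complete and $X$ is a uniformly closed sublattice that majorizes $Z$, meaning that every $z\in Z_+$ satisfies $z\le x$ for some $x\in X$: take $e=0$. More generally it holds if $X$ and one element together generate $Z$ as an ideal: take $e$ to be the modulus of that element.
- In (B) the single element $e$ cannot be replaced by a countable set. In Theorem 1 with $Y\ne\ell^\infty$, the lattice $Z$ is uniformly complete, $X_Y$ is a uniformly closed sublattice, and $Z$ is generated as an ideal by $X_Y$ together with the functions $e_0,e_1,e_2,\dots$ of Section 4. Yet $X_Y$ is not a kernel.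

*Proof of Theorem 3.*

**Step 1: reduction to one closure step.** By Theorem 2 we must show $\widehat X=X$. The purpose of this step is to see that this follows once $W_\infty$ is reached from $W_0$ in a single step. Let
$$W_1=\{(a,b):\exists e\in Z_+\ \forall\varepsilon>0:\ (a-\varepsilon e,b+\varepsilon e)\in W_0\}.$$
Taking $e=0$ shows $W_0\subseteq W_1$. Since $W_\infty$ is uniformly closed and contains $W_0$, $W_1\subseteq W_\infty$. Also $W_1$ is a wedge: if $(a,b)$ and $(a',b')$ lie in $W_1$ with regulators $e$ and $e'$, then $(a+a',b+b')\in W_1$ with regulator $e+e'$, and $(\lambda a,\lambda b)\in W_1$ with regulator $\lambda e$ for $\lambda\ge0$.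

Suppose we know that $W_1$ is uniformly closed. Then $W_\infty=W_1$. If $z\in\widehat X$, then $(z,z)\in W_1$, so there are $e\in Z_+$ and, for each $n$, some $x_n\in X$ with $z-\frac1ne\le x_n\le z+\frac1ne$. So $x_n\xrightarrow{u}z$ and $z\in X$, because $X$ is uniformly closed. Since always $X\subseteq\widehat X$, we get $\widehat X=X$.

**Step 2: what uniform closedness of $W_1$ requires.** The purpose is to reduce it to a claim about choosing one regulator. Let $f\in Z_+$ with $(a-\varepsilon f,b+\varepsilon f)\in W_1$ for all $\varepsilon>0$. For $n\in\mathbb N$ put $a_n=a-\frac1nf$ and $b_n=b+\frac1nf$. Since $(a_n,b_n)\in W_1$, there is $e_n\in Z_+$ such that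
$$\forall\delta>0\ \exists x\in X:\quad a_n-\delta e_n\le x\le b_n+\delta e_n. \tag{6}$$

**Claim.** There is $e\in Z_+$ such that for every $n$ there is $x\in X$ with $a_n-\frac1ne\le x\le b_n+\frac1ne$.

Given the Claim, $\bigl(a-\frac1n(f+e),\,b+\frac1n(f+e)\bigr)\in W_0$ for all $n$. A pair in $W_0$ stays in $W_0$ when $a$ is decreased and $b$ is increased. So for $\varepsilon>0$, taking $n\ge1/\varepsilon$, we get $(a-\varepsilon(f+e),b+\varepsilon(f+e))\in W_0$. Hence $(a,b)\in W_1$ with regulator $f+e$, and $W_1$ is uniformly closed. It remains to prove the Claim in each case.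

**Step 3: the Claim in case (A).** The purpose is to carry out the diagonal choice. Choose $e\in Z_+$ and $c_n>0$ with $e_n\le c_ne$ for all $n$, and apply (6) with $\delta=\frac1{nc_n}$. Then $\delta e_n\le\frac1ne$, which is the Claim.

**Step 4: case (B), the form of the regulators.** The purpose is to separate the part of $e_n$ that comes from $X$. The ideal generated by $X\cup\{e\}$ consists of the elements dominated in modulus by a finite sum of positive multiples of $e$ and of moduli $|x|$ with $x\in X$. As $X$ is a sublattice, each such $|x|$ is in $X$, and so is a sum of positive multiples of them. So the dominating elements have the form $ce+u$ with $c\ge0$, $u\in X_+=X\cap Z_+$, and $ce+u\le\max(c,1)(e+u)$. Hence there are $e\in Z_+$, $c_n>0$ and $u_n\in X_+$ with $e_n\le c_n(e+u_n)$ for all $n$.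

Fix $n$ and write $u=u_n$. Using (6) with $\delta/c_n$ in place of $\delta$,
$$\forall\delta>0\ \exists y\in X:\quad a_n-\delta(e+u)\le y\le b_n+\delta(e+u). \tag{7}$$

The difficulty is that $u=u_n$ changes with $n$, so the diagonal choice does not give a common regulator. The term in $e$ does no harm: $e$ is the same for all $n$, and an error $\frac1ne$ is allowed. So we try to remove the term in $u$ completely, at this fixed $n$, by taking a limit of elements of $X$. The elements $y$ that (7) gives for $\delta\to0$ need not be Cauchy. But $u$ belongs to $X$, so we may clip each new $y$ to lie within a small multiple of $u$ from the previous approximant without leaving $X$. This makes the sequence Cauchy, and the bounds survive.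

**Step 5: the clipped sequence.** The purpose is to carry this out. Let $\delta_j=\frac1n2^{-j}$ for $j\ge0$. We construct $x_j\in X$ with
$$a_n-\delta_0e-\delta_ju\le x_j\le b_n+\delta_0e+\delta_ju \tag{8}$$
and
$$|x_{j+1}-x_j|\le\delta_ju. \tag{9}$$
For $x_0$ take the element $y$ of (7) with $\delta=\delta_0$; then (8) holds for $j=0$. Given $x_j\in X$ with (8), take $y\in X$ from (7) with $\delta=\delta_{j+1}$ and put
$$x_{j+1}=\bigl(y\wedge(x_j+\delta_ju)\bigr)\vee(x_j-\delta_ju).$$
This lies in $X$, because $x_j,y,u\in X$ and $X$ is a sublattice. Since $y\wedge(x_j+\delta_ju)$ and $x_j-\delta_ju$ are both at most $x_j+\delta_ju$, we get $x_j-\delta_ju\le x_{j+1}\le x_j+\delta_ju$, which is (9). We check (8) for $j+1$.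

- Lower bound. Since $\delta_{j+1}\le\delta_0$, we have $y\ge a_n-\delta_0e-\delta_{j+1}u$. By (8) for $j$, $x_j+\delta_ju\ge a_n-\delta_0e\ge a_n-\delta_0e-\delta_{j+1}u$. Hence $x_{j+1}\ge y\wedge(x_j+\delta_ju)\ge a_n-\delta_0e-\delta_{j+1}u$.
- Upper bound. We have $y\wedge(x_j+\delta_ju)\le y\le b_n+\delta_0e+\delta_{j+1}u$. By (8) for $j$, $x_j-\delta_ju\le b_n+\delta_0e\le b_n+\delta_0e+\delta_{j+1}u$. Hence the supremum $x_{j+1}$ is at most $b_n+\delta_0e+\delta_{j+1}u$.

So (8) and (9) hold for all $j$.

**Step 6: the limit.** The purpose is to let $j\to\infty$ and remove $u$. By (9), for $q\ge p$,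
$$|x_q-x_p|\le\sum_{j\ge p}\delta_j\,u=2\delta_pu,$$
so $(x_j)$ is relatively uniformly Cauchy with regulator $u$. As $Z$ is uniformly complete, $x_j\xrightarrow{u}x$ for some $x\in Z$, with some regulator $g\in Z_+$. As $X$ is uniformly closed, $x\in X$. Given $\varepsilon>0$, choose $j$ with $|x_j-x|\le\varepsilon g$ and $\delta_j\le\varepsilon$. Then (8) gives
$$a_n-\delta_0e-x\le\delta_ju+\varepsilon g\le\varepsilon(u+g),\qquad x-b_n-\delta_0e\le\varepsilon(u+g).$$
This holds for every $\varepsilon>0$, and $Z$ is Archimedean, so $a_n-\delta_0e\le x\le b_n+\delta_0e$. Since $\delta_0=\frac1n$ and $e$ does not depend on $n$, this is the Claim. $\qquad\blacksquare$
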